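\title{Stabilizers in finite monoids and singular Cartan matrices in prime characteristic}

\begin{abstract}
Let $M$ be a finite monoid in which the minimal ideal of the left stabilizer of each element has trivial maximal subgroup. It was conjectured that nonsingularity of the Cartan matrix of $\mathbb{C}M$ then implies nonsingularity of the Cartan matrix of $KM$ for every field $K$. We disprove this with a monoid of seven elements in characteristic $2$. We give counterexamples for every prime, with an exact determinant formula, and counterexamples that satisfy the left and the right hypothesis at once. We then prove that the implication does hold in characteristic $p$ when no left stabilizer, or no right stabilizer, contains a subgroup of order $p$. The proof compares both Cartan matrices with a matrix that counts the solutions $x\in M$ of equations $zxz'=x$.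
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, modules are finite-dimensional left modules. Let $A$ be a finite-dimensional algebra over a field $K$, let $S_1,\dots,S_r$ be representatives of the isomorphism classes of simple $A$-modules, and let $P_1,\dots,P_r$ be their projective covers. The \emph{Cartan matrix} $C(A)$ is the $r\times r$ integer matrix whose $(i,j)$-entry is the multiplicity of $S_i$ as a composition factor of $P_j$. Its determinant does not depend on the numbering of the simple modules. It is nonzero exactly when a projective module is determined, up to isomorphism, by its composition factors (Lemma~\ref{lem:projectives}).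

For a finite monoid $M$ let $KM$ be the monoid algebra, the $K$-algebra with basis $M$ and multiplication extending that of $M$. How does nonsingularity of $C(KM)$ depend on $K$? For a group $G$ the algebra $\mathbb{C}G$ is semisimple and $C(\mathbb{C}G)$ is the identity matrix. In characteristic $p$ the matrix changes (for a $p$-group it is the $1\times1$ matrix $(|G|)$), but it remains nonsingular, by formula~\eqref{eq:brauer} and Lemma~\ref{lem:descent}. For a monoid even $C(\mathbb{C}M)$ can be singular (take $s=1$ in Theorem~\ref{thm:family}), so the question to ask is whether nonsingularity passes from $\mathbb{C}$ to $K$. At the opposite extreme from groups, when all subgroups of $M$ are trivial, it does; this is a special case of Theorem~\ref{thm:corrected}. An obstruction must therefore come from the way in which the subgroups of $M$ act on the other elements.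

Here a \emph{subgroup} of $M$ is a subsemigroup that is a group; its identity is an idempotent $e$ of $M$, not necessarily $1$. For an idempotent $e$ the set $eMe$ is a monoid with identity $e$. Its group of units is the \emph{maximal subgroup at $e$}, and it contains every subgroup with identity $e$. The \emph{left} and \emph{right stabilizers} of $m\in M$ are the submonoids
\[
\mathrm{Stab}_L(m)=\{s\in M: sm=m\},\qquad \mathrm{Stab}_R(m)=\{s\in M: ms=m\}.
\]
A subgroup $H$ with identity $e$ acts on the set $eM$ by left multiplication, and the stabilizer of a point $m\in eM$ is $H\cap\mathrm{Stab}_L(m)$. So all these actions are free exactly when no left stabilizer contains a nontrivial subgroup. This condition holds in both extreme cases above, but it is demanding: if $M$ has a zero, then $\mathrm{Stab}_L(0)=M$. Yet adjoining a zero to a group does no harm, since $K(G\cup\{0\})\cong KG\times K$. In this example the group inside the stabilizer is absorbed by the idempotent $0$ below it, which suggests that only the bottom of each stabilizer should matter.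

To make this precise, recall that $m,m'$ are \emph{$\mathcal{J}$-equivalent} in a monoid $N$ if $NmN=Nm'N$, and that a $\mathcal{J}$-class is \emph{regular} if it contains an idempotent. Every finite monoid $N$ has a unique minimal nonempty two-sided ideal. This ideal is a regular $\mathcal{J}$-class, and the maximal subgroups at its idempotents are all isomorphic; this group is \emph{the maximal subgroup of the minimal ideal of $N$}. Consider two conditions on a finite monoid $M$.
\begin{itemize}
\item[(L)] For every $m\in M$, the maximal subgroup of the minimal ideal of $\mathrm{Stab}_L(m)$ is trivial.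
\item[(R)] For every $m\in M$, the maximal subgroup of the minimal ideal of $\mathrm{Stab}_R(m)$ is trivial.
\end{itemize}
Both hold for a group, with or without a zero adjoined; in fact they restrict only the elements that are not regular (Lemma~\ref{lem:stab}). The following conjecture is posed in \cite{SteinbergModular}.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $M$ be a finite monoid that satisfies \textup{(L)} or \textup{(R)}. If $C(\mathbb{C}M)$ is nonsingular, then $C(KM)$ is nonsingular for every field $K$.}
\medskip

The Conjecture is false. For a finite group $G$ and an integer $s\ge0$ let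
\[
M(G,s)=G\cup\{a_0,\dots,a_s\}\cup\{n,0\},
\]
where $G$ keeps its multiplication, $0$ is a zero, and for $g\in G$
\begin{equation}\label{eq:rules}
ga_i=a_ig=a_i,\quad gn=ng=n,\quad a_ia_j=a_i,\quad a_in=n,\quad na_i=0,\quad n^2=0 .
\end{equation}
This is a monoid that satisfies (L) (Lemma~\ref{lem:family}). Let $C_p$ denote the cyclic group of order $p$.

\begin{theorem}\label{thm:seven}
The monoid $M=M(C_2,2)$ has seven elements and satisfies \textup{(L)}. The matrix $C(\mathbb{C}M)$ has determinant $-1$, and $C(KM)$ is singular for every field $K$ of characteristic $2$. The opposite monoid is a counterexample to the Conjecture under hypothesis \textup{(R)}.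
\end{theorem}

A field $K$ is a \emph{splitting field} for $G$ if $\mathrm{End}_{KG}(W)=K$ for every simple $KG$-module $W$. For a prime $p$ let $G_{p'}$ be the set of elements of $G$ of order prime to $p$.

\begin{theorem}\label{thm:family}
Let $K$ be a splitting field for $G$. If $\operatorname{char}K$ is $0$ or does not divide $|G|$, then $\det C(KM(G,s))=1-s$. If $\operatorname{char}K=p$, then
\[
\det C(KM(G,s))=\det C(KG)\cdot\Bigl(1-\frac{s\,|G_{p'}|}{|G|}\Bigr).
\]
Thus $C(\mathbb{C}M(G,s))$ is nonsingular if and only if $s\neq1$, and for $s\ne1$ and $K$ a splitting field of characteristic $p$ the matrix $C(KM(G,s))$ is singular if and only if $s|G_{p'}|=|G|$. In particular, for every prime $p$ and every nontrivial $p$-group $G$, the monoid $M(G,|G|)$ is a counterexample to the Conjecture in characteristic $p$. For $G=C_p$ it has $2p+3$ elements.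
\end{theorem}

These monoids satisfy (L) but, for $G\neq1$, not (R). Assuming both conditions does not help.

\begin{theorem}\label{thm:twosided}
For every prime $p$ there is a finite monoid $M$ that satisfies both \textup{(L)} and \textup{(R)}, such that $C(\mathbb{C}M)$ is nonsingular and $C(KM)$ is singular for every field $K$ of characteristic $p$.
\end{theorem}

In all these examples a group of order $p$ lies in a stabilizer, above its minimal ideal. Excluding such groups gives a true statement.

\begin{theorem}\label{thm:corrected}
Let $p$ be a prime and $M$ a finite monoid. Suppose that either for all $m\in M$ the monoid $\mathrm{Stab}_L(m)$ contains no subgroup of order $p$, or for all $m\in M$ the monoid $\mathrm{Stab}_R(m)$ contains no subgroup of order $p$. If $C(\mathbb{C}M)$ is nonsingular, then $C(KM)$ is nonsingular for every field $K$ of characteristic $p$.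
\end{theorem}

\begin{corollary}\label{cor:corrected}
Let $M$ be a finite monoid. Suppose that every maximal subgroup of $\mathrm{Stab}_L(m)$ is trivial for all $m\in M$, or that every maximal subgroup of $\mathrm{Stab}_R(m)$ is trivial for all $m\in M$. If $C(\mathbb{C}M)$ is nonsingular, then $C(KM)$ is nonsingular for every field $K$.
\end{corollary}

By Theorem~\ref{thm:family}, for no prime $p$ can the hypothesis of Theorem~\ref{thm:corrected} be weakened to the condition (L) on minimal ideals, and by Theorem~\ref{thm:twosided} not even to (L) and (R) together.

One picture explains both the counterexamples and the positive result. Proposition~\ref{prop:criterion} attaches to $M$ a square integer matrix, defined by counting fixed points in $M$, that is nonsingular exactly when $C(\mathbb{C}M)$ is; nonsingularity in characteristic $p$ is decided by a principal submatrix. A principal submatrix of a nonsingular matrix may well be singular, and the hypothesis of Theorem~\ref{thm:corrected} prevents this by making the large matrix block triangular.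

\section{Stabilizers, extensions and idempotents}\label{sec:prelim}

\subsection*{Checking (L) and (R)}
An element $m$ of a monoid $M$ is \emph{regular} if $m=mxm$ for some $x\in M$. Idempotents and units are regular.

\begin{lemma}\label{lem:stab}
Let $N$ be a finite monoid and $e\in N$ an idempotent with $eNe=\{e\}$. Then the maximal subgroup of the minimal ideal of $N$ is trivial. This applies to $N=\mathrm{Stab}_L(m)$ and to $N=\mathrm{Stab}_R(m)$ whenever $m$ is a regular element of a finite monoid.
\end{lemma}

\begin{proof}
For $t$ in the minimal ideal, $e=ete$ lies in the minimal ideal, and the maximal subgroup at $e$ is contained in $eNe=\{e\}$. Now let $m=mxm$ and $e=mx$. Then $e$ is an idempotent with $em=m$, and every $s\in\mathrm{Stab}_L(m)$ satisfies $se=smx=mx=e$, hence $ese=e$. For $\mathrm{Stab}_R(m)$ use $e=xm$.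
\end{proof}

\subsection*{A construction of monoids}
All our examples have three layers: a group of units that acts trivially on everything else, a semigroup of idempotents, and a set of elements whose products vanish.

\begin{lemma}\label{lem:assoc}
Let $G$ be a group, $U$ a semigroup and $N$ a set, pairwise disjoint, and let $0$ be a further symbol. Suppose that $U$ acts on $N\cup\{0\}$ on the left and on the right, that both actions fix $0$, and that they commute. On $M=G\cup U\cup N\cup\{0\}$ take the multiplication that extends those of $G$ and $U$ and the two actions, has $0$ as a zero, and satisfies $gx=xg=x$ for $g\in G$, $x\notin G$, and $yy'=0$ for $y,y'\in N$. Then $M$ is a monoid.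
\end{lemma}

\begin{proof}
First let $T=U\cup N\cup\{0\}$ and take a triple of elements of $T$. If one entry is $0$, both bracketings give $0$. If all entries are in $U$, they associate. If exactly one entry $y$ is in $N$, associativity is one of the identities $(uu')y=u(u'y)$, $(uy)u'=u(yu')$, $(yu)u'=y(uu')$, which are the hypotheses. If at least two of $x,x',x''$ are in $N$, then either $x,x'\in N$ and $xx'=0$, or $xx'\in N\cup\{0\}$ and $x''\in N$; so $(xx')x''=0$, and $x(x'x'')=0$ by symmetry. Thus $T$ is a semigroup. For a triple in $M$ not contained in $G$, both bracketings give the product in $T$ of the entries outside $G$. The identity of $G$ is the identity of $M$.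
\end{proof}

\subsection*{Cartan matrices}
Let $A$ be a finite-dimensional $K$-algebra. We recall the standard facts that we use.

A nilpotent ideal $J$ annihilates every simple module, so $A$ and $A/J$ have the same simple modules. It contains no nonzero idempotent, so an idempotent of $A$ whose image in $A/J$ is primitive is itself primitive. If $f$ is a primitive idempotent, then $Af$ is the projective cover of the unique simple module $S$ with $fS\ne0$; we say that $f$ \emph{belongs to} $S$. Call $A$ \emph{split} if $\mathrm{End}_A(S)=K$ for every simple module $S$. Let $A$ be split and let $f_i$ belong to $S_i$. From $f_iV\cong\mathrm{Hom}_A(Af_i,V)$ we get $\dim f_iS_j=\delta_{ij}$. Since $V\mapsto f_iV$ is exact, the multiplicity of $S_i$ in $V$ is $\dim f_iV$, and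
\begin{equation}\label{eq:cartan}
C(A)_{ij}=\dim f_iAf_j .
\end{equation}
In particular $C(A^{\mathrm{op}})=C(A)^T$ for split $A$.

The Cartan matrix of a product of algebras is the block sum of the Cartan matrices. If $M$ has a zero, the corresponding basis element $\zeta$ of $KM$ is a central idempotent with $KM\zeta=K\zeta$, so $KM\cong K\times K_0M$, where $K_0M=KM/K\zeta$ has basis $M\setminus\{0\}$ and the zero of $M$ has become the zero vector. Hence
\begin{equation}\label{eq:zero}
\det C(KM)=\det C(K_0M).
\end{equation}

When there are only two simple modules, both of dimension one, the Cartan matrix is read off from four dimensions.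

\begin{lemma}\label{lem:two}
Let $\chi_1,\chi_2\colon A\to K$ be algebra homomorphisms whose common kernel $J$ is nilpotent, and let $e$ be an idempotent with $\chi_1(e)=0$ and $\chi_2(e)=1$. Put $d=\dim A$, $x=\dim Ae$, $y=\dim eA$, $w=\dim eAe$. Then
\[
C(A)=\begin{pmatrix} d-x-y+w & x-w\\ y-w & w\end{pmatrix},\qquad \det C(A)=dw-xy .
\]
\end{lemma}

\begin{proof}
The map $(\chi_1,\chi_2)\colon A\to K\times K$ sends $1-e$ to $(1,0)$ and $e$ to $(0,1)$, so $A/J\cong K\times K$. Hence $A$ is split, and $1-e$, $e$ are primitive idempotents belonging to the simple modules given by $\chi_1,\chi_2$. Apply \eqref{eq:cartan}, using $Ae=eAe\oplus(1-e)Ae$, $eA=eAe\oplus eA(1-e)$, and the fact that the four entries sum to $d$. Expanding, $(d-x-y+w)w-(x-w)(y-w)=dw-xy$.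
\end{proof}

If $M$ has a zero and $M'\subseteq M\setminus\{0\}$ is a submonoid whose complement is an ideal, then the indicator function of $M'$ extends to a homomorphism $K_0M\to K$. All homomorphisms used with Lemma~\ref{lem:two} are of this kind.

The last two lemmas hold for arbitrary fields.

\begin{lemma}\label{lem:projectives}
$C(A)$ is nonsingular if and only if any two projective $A$-modules with the same composition factors, counted with multiplicity, are isomorphic.
\end{lemma}

\begin{proof}
By the Krull--Schmidt theorem, every projective module is $\bigoplus_jP_j^{x_j}$ for a unique vector $x$ of nonnegative integers, and its vector of composition multiplicities is $C(A)x$. A singular integer matrix kills a nonzero integer vector, and every integer vector is a difference of two nonnegative ones.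
\end{proof}

\begin{lemma}\label{lem:descent}
Let $\bar K$ be an algebraic closure of $K$. If $C(\bar KM)$ is nonsingular, then so is $C(KM)$.
\end{lemma}

\begin{proof}
Let $P,Q$ be projective $KM$-modules with the same composition factors. The modules $\bar K\otimes_KP$ and $\bar K\otimes_KQ$ are projective. Tensoring composition series of $P$ and $Q$ with $\bar K$ gives filtrations with the same quotients $\bar K\otimes_K S_i$, so the two modules have the same composition factors, and they are isomorphic by Lemma~\ref{lem:projectives}. The Noether--Deuring theorem \cite[Theorem~19.25]{Lam} states that modules that become isomorphic after an extension of the ground field are isomorphic. So $P\cong Q$, and Lemma~\ref{lem:projectives} applies to $KM$.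
\end{proof}

\section{The seven-element monoid}\label{sec:seven}

By Lemma~\ref{lem:projectives}, we look for a monoid with two nonisomorphic projective modules whose composition factors coincide in characteristic $p$ only. The characteristic enters through the group of units: for a $p$-group $G$, the trivial module occurs once in its projective cover over $\mathbb{C}$ and $|G|$ times in characteristic $p$. The elements $a_i$ and $n$ of $M(G,s)$ link the trivial module to one further simple module $E$, in both directions, in a way that does not depend on the field. The result is a block $\bigl(\begin{smallmatrix}1&s\\1&1\end{smallmatrix}\bigr)$ over $\mathbb{C}$ and a matrix $\bigl(\begin{smallmatrix}|G|&s\\1&1\end{smallmatrix}\bigr)$ in characteristic $p$, and it remains to choose $s=|G|$.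

\begin{lemma}\label{lem:family}
$M(G,s)$ is a monoid that satisfies \textup{(L)}; it satisfies \textup{(R)} only if $G=1$. For every field $K$, the span $J$ of $n$ and the elements $a_i-a_0$ is an ideal of $K_0M(G,s)$ with $J^2=0$.
\end{lemma}

\begin{proof}
Apply Lemma~\ref{lem:assoc} with $U=\{a_0,\dots,a_s\}$, $a_ia_j=a_i$, and $N=\{n\}$. On the left every element of $U$ fixes $n$, and on the right every element of $U$ sends $n$ to $0$. Both rules are actions, and they commute because $(a_in)a_j=0=a_i(na_j)$.

All elements other than $n$ are units or idempotents, so by Lemma~\ref{lem:stab} only $n$ needs to be examined. We have $\mathrm{Stab}_L(n)=G\cup U$, and $a_0xa_0=a_0$ for all $x\in G\cup U$, so (L) holds by Lemma~\ref{lem:stab}. On the other side $\mathrm{Stab}_R(n)=G$, which is its own minimal ideal.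

The group $G$ fixes the spanning elements of $J$ on both sides, and
\[
a_k(a_i-a_0)=0,\quad (a_i-a_0)a_k=a_i-a_0,\quad n(a_i-a_0)=(a_i-a_0)n=0,\quad a_kn=n,\quad na_k=n^2=0 .
\]
So $J$ is an ideal. The first identity gives $(a_j-a_0)(a_i-a_0)=0$, and the other products of spanning elements appear in the list and vanish.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:seven}]
Write $M=\{1,g,a_0,a_1,a_2,n,0\}$ with $g^2=1$, and put $e=a_0$. Condition (L) holds by Lemma~\ref{lem:family}. By \eqref{eq:zero} we may work with the contracted algebras, which have dimension $6$.

\emph{Over $\mathbb{C}$.} Let $A=\mathbb{C}_0M$ and $\eta=(1+g)/2$. This is a central idempotent with $\eta x=x$ for $x\in\{a_0,a_1,a_2,n\}$. Hence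
\[
f_+=\eta-e,\qquad f_-=1-\eta,\qquad e
\]
are orthogonal idempotents with sum $1$. Their images form a basis of the three-dimensional algebra $A/J$, with $J$ as in Lemma~\ref{lem:family}, so $A/J\cong\mathbb{C}^3$. Thus $A$ is split, and $f_+,f_-,e$ are primitive and belong to three one-dimensional simple modules $S_+,S_-,E$. We compute the three projective covers and apply \eqref{eq:cartan}.
\begin{itemize}
\item From $gf_+=f_+$, $a_if_+=a_i-a_i=0$ and $nf_+=n-0=n$ we get $Af_+=\langle f_+,n\rangle$. Here $en=n$, $f_+n=n-n=0$ and $f_-n=0$. So $S_+$ and $E$ occur once each.
\item From $gf_-=-f_-$ and $a_if_-=nf_-=0$ we get $Af_-=\langle f_-\rangle\cong S_-$.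
\item Since $ne=0$, we have $Ae=\langle a_0,a_1,a_2\rangle$. Here $ea_i=a_0$, $f_+a_i=a_i-a_0$ and $f_-a_i=0$. So $E$ occurs once and $S_+$ twice.
\end{itemize}
In the order $S_+,S_-,E$,
\[
C(\mathbb{C}_0M)=\begin{pmatrix}1&0&2\\0&1&0\\1&0&1\end{pmatrix},\qquad \det C(\mathbb{C}_0M)=1-2=-1 .
\]

\emph{In characteristic $2$.} Let $A=K_0M$. The idempotent $\eta$ is no longer available; instead $(g-1)^2=2-2g=0$. Let $\chi_1,\chi_2\colon A\to K$ be given by the indicator functions of $\{1,g\}$ and of $\{1,g,a_0,a_1,a_2\}$. Their common kernel has dimension $4$ and contains $J$ and $g-1$, so it equals $J'=J\oplus K(g-1)$. Since $g-1$ annihilates $J$ on both sides, $J'^2=0$. Lemma~\ref{lem:two} applies with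
\[
\dim A=6,\qquad Ae=\langle a_0,a_1,a_2\rangle,\qquad eA=\langle a_0,n\rangle,\qquad eAe=\langle a_0\rangle,
\]
and gives
\[
C(K_0M)=\begin{pmatrix}2&2\\1&1\end{pmatrix},\qquad\det C(K_0M)=6\cdot1-3\cdot2=0 .
\]

The opposite monoid satisfies (R), and its algebras over $\mathbb{C}$ and $K$ are split, so its Cartan matrices are the transposes of those of $M$.
\end{proof}

The two equal columns say that the nonisomorphic projective modules $A(1-e)$ and $Ae$ have the same composition factors in characteristic $2$. Over $\mathbb{C}$ the module $A(1-e)=Af_+\oplus Af_-$ has factors $S_+,S_-,E$, and $Ae$ has factors $S_+,S_+,E$; these lists merge when the sign character of $C_2$ becomes trivial. The element $n$ is essential: without it the entry below the diagonal would be $0$, and the determinant in characteristic $2$ would be $2$.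

\section{The determinant for $M(G,s)$}\label{sec:family}

For a general group the corner entry $|G|$ is replaced by the whole Cartan matrix of $KG$, and we need one entry of its inverse. Let $k$ be an algebraically closed field of characteristic $p$, and let $\varphi_1,\dots,\varphi_r$ be the Brauer characters of the simple $kG$-modules. These are complex-valued class functions on $G_{p'}$, whose definition is recalled in Section~\ref{sec:fixed}; the Brauer character of the trivial module is the constant $1$. Brauer's orthogonality relations \cite[Theorem~2.13]{Navarro} show that $C(kG)$ is invertible, with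
\begin{equation}\label{eq:brauer}
\bigl(C(kG)^{-1}\bigr)_{ij}=\frac1{|G|}\sum_{g\in G_{p'}}\varphi_i(g)\,\varphi_j(g^{-1}).
\end{equation}
If $K$ is a splitting field for $G$ with algebraic closure $k$, then $C(KG)=C(kG)$. Indeed, $KG$ modulo its radical is a product of matrix algebras over $K$ and the radical stays nilpotent after tensoring with $k$, so the idempotents $f_i$ stay primitive and the dimensions in \eqref{eq:cartan} do not change. Finally, if $G$ is a $p$-group and $\operatorname{char}K=p$, the augmentation ideal of $KG$ is nilpotent, so the trivial module is the only simple module and $K$ is a splitting field.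

\begin{proof}[Proof of Theorem~\ref{thm:family}]
Let $A=K_0M(G,s)$ and $e=a_0$, let $J$ be as in Lemma~\ref{lem:family}, and let $\sigma\colon KG\to K$ be the augmentation (the sum of the coefficients). Every $x\in KG$ acts on each $a_i$ and on $n$, from either side, as the scalar $\sigma(x)$; in particular $e$ commutes with $KG$.

\emph{Simple modules.} The algebra $A/J$ has basis $G\cup\{e\}$, and $e$ is a central idempotent in it. So $A/J$ is the product of $Ke$ and of $KG(1-e)$, and $x\mapsto x(1-e)=x-\sigma(x)e$ is an isomorphism $KG\to KG(1-e)$. Hence $A$ is split. Its simple modules are the simple $KG$-modules $W_1,\dots,W_r$, with $W_1$ trivial, on which the $a_i$ and $n$ act as $0$, and one more module $E$. Let $f_i\in KG$ be a primitive idempotent belonging to $W_i$. Then $\hat f_i=f_i(1-e)=(1-e)f_i$ is a primitive idempotent of $A$ belonging to $W_i$, and $e$ belongs to $E$. The idempotent $f_i$ acts on $W_1$ as the scalar $\sigma(f_i)$, and $\dim f_iW_1=\delta_{i1}$, so $\sigma(f_i)=\delta_{i1}$.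

\emph{The four corners.} We decompose $A$ with respect to $1-e$ and $e$ and then cut with the $f_i$.
\begin{itemize}
\item Since $a_k(1-e)=0$ and $(1-e)n=0$, we have $(1-e)A(1-e)=KG(1-e)$. Hence $\hat f_iA\hat f_j=f_iKGf_j(1-e)$ has dimension $C(KG)_{ij}$.
\item We have $Ae=\langle a_0,\dots,a_s\rangle$, so $eAe=Ke$, and $(1-e)Ae$ has basis $a_1-a_0,\dots,a_s-a_0$. On this space $f_i$ acts as $\sigma(f_i)$, so $\dim \hat f_iAe=s\,\delta_{i1}$.
\item We have $eA=\langle e,n\rangle$ and $n(1-e)=n$, so $eA(1-e)=Kn$ and $\dim eA\hat f_j=\dim Knf_j=\delta_{j1}$.
\end{itemize}
Write $C=C(KG)$ and let $\mathbf{e}_1$ be the first standard basis column vector. By \eqref{eq:cartan},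
\[
C(A)=\begin{pmatrix}C&s\,\mathbf{e}_1\\ \mathbf{e}_1^T&1\end{pmatrix}.
\]
Subtract $s$ times the last row from the first row and expand along the last column; this gives $\det C(A)=\det(C-s\,\mathbf{e}_1\mathbf{e}_1^T)$. By linearity in the first row this is $\det C$ minus $s$ times the $(1,1)$-cofactor of $C$, so, $C$ being invertible,
\[
\det C(A)=\det C\cdot\bigl(1-s\,(C^{-1})_{11}\bigr).
\]
If $\operatorname{char}K$ does not divide $|G|$ or is $0$, then $KG$ is semisimple, $C$ is the identity matrix and the determinant is $1-s$. If $\operatorname{char}K=p$, then \eqref{eq:brauer} with $\varphi_1=1$ gives $(C^{-1})_{11}=|G_{p'}|/|G|$. With \eqref{eq:zero} this proves both formulas, and the criterion for singularity follows from $\det C\neq0$.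

If $G$ is a nontrivial $p$-group, every field of characteristic $p$ is a splitting field and $|G_{p'}|=1$, so the criterion reads $s=|G|$; then $1-s\ne0$, and (L) holds by Lemma~\ref{lem:family}. The monoid $M(C_p,p)$ has $p+(p+1)+2=2p+3$ elements.
\end{proof}

\section{Counterexamples that satisfy both conditions}\label{sec:twosided}

Condition (R) fails in $M(G,s)$ because on the right $n$ is fixed by $G$ and by nothing below $G$. To repair this, every element of the third layer must be fixed on each side by an idempotent that absorbs $G$. We therefore replace the semigroup $\{a_0,\dots,a_s\}$ by a rectangular band, which is symmetric in left and right, and let it act on the third layer without producing $0$.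

Let $G$ be a group of order $q$, and let $I,\Lambda$ be sets with $|I|=u+1$ and $|\Lambda|=v+1$. Let $U=I\times\Lambda$ with $(i,\lambda)(j,\mu)=(i,\mu)$, and let $N=\{n_\lambda:\lambda\in\Lambda\}\cup\{n'_i:i\in I\}$ with
\[
(i,\lambda)\,n_\mu=n_\mu,\qquad n_\mu\,(i,\lambda)=n_\lambda,\qquad (i,\lambda)\,n'_j=n'_i,\qquad n'_j\,(i,\lambda)=n'_j .
\]
The left rule is an action: it is trivial on the $n_\mu$, and on the $n'_j$ the result depends only on the first coordinate of the leftmost factor, which is the first coordinate of a product in $U$. The right rule is an action for the dual reason. They commute, since the left action is trivial on the $n_\mu$, the right action is trivial on the $n'_j$, and both preserve these two sets. Let $M=G\cup U\cup N\cup\{0\}$ be the monoid given by Lemma~\ref{lem:assoc}.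

\begin{lemma}\label{lem:twosided}
$M$ satisfies \textup{(L)} and \textup{(R)}. If $G$ is a $p$-group and $\operatorname{char}K=p$, or if $G=1$ and $K$ is arbitrary, then
\[
C(K_0M)=\begin{pmatrix}q+uv&2u\\2v&3\end{pmatrix},\qquad \det C(K_0M)=3q-uv .
\]
\end{lemma}

\begin{proof}
The elements outside $N$ are units or idempotents, so by Lemma~\ref{lem:stab} only elements of $N$ need to be examined. Their stabilizers are
\[
\mathrm{Stab}_L(n_\lambda)=\mathrm{Stab}_R(n'_i)=G\cup U,\quad \mathrm{Stab}_L(n'_i)=G\cup(\{i\}\times\Lambda),\quad \mathrm{Stab}_R(n_\lambda)=G\cup(I\times\{\lambda\}).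
\]
Each contains an element $e$ of $U$, and $exe=e$ for all $x\in G\cup U$. So Lemma~\ref{lem:stab} gives (L) and (R).

Let $A=K_0M$, and let $\chi_1,\chi_2$ be given by the indicator functions of $G$ and of $G\cup U$. Let $\sigma$ denote the sum of the coefficients, on $KG$ and on $KU$, and let $\omega\subseteq KG$ and $D\subseteq KU$ be its kernels. The common kernel of $\chi_1,\chi_2$ is $J=\omega\oplus D\oplus KN$. It is nilpotent, for the following reasons. The space $KN$ is an ideal of $A$ with $(KN)^2=0$. Since $G$ acts trivially on $U$, we have $\omega D=D\omega=0$, so $J^k\subseteq\omega^k+D^k+KN$. For $y\in KU$ we have $(i,\lambda)\,y\,(j,\mu)=\sigma(y)(i,\mu)$, so $KU\cdot D\cdot KU=0$ and $D^3=0$. Finally $\omega$ is nilpotent; this is the only place where the assumption on $G$ and $K$ is used. Hence $J^k\subseteq KN$ for large $k$, and $J^{2k}=0$.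

Fix $e=(i_0,\lambda_0)\in U$. Multiplying the basis elements by $e$, we find the bases
\[
Ae:\ (i,\lambda_0),\ n_{\lambda_0},\ n'_i\ \ (i\in I);\qquad eA:\ (i_0,\lambda),\ n_\lambda,\ n'_{i_0}\ \ (\lambda\in\Lambda);\qquad eAe:\ e,\ n_{\lambda_0},\ n'_{i_0}.
\]
So $\dim Ae=2u+3$, $\dim eA=2v+3$, $\dim eAe=3$, and
\[
\dim A=q+(u+1)(v+1)+(v+1)+(u+1)=q+uv+2u+2v+3 .
\]
Lemma~\ref{lem:two} gives the matrix, and its determinant is $3(q+uv)-4uv$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:twosided}]
Take $G=C_p$, $u=3$ and $v=p$. By Lemma~\ref{lem:twosided} and \eqref{eq:zero}, $M$ satisfies (L) and (R), and $\det C(KM)=3p-3p=0$ for every field $K$ of characteristic $p$.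

Over $\mathbb{C}$ let $\eta=\frac1p\sum_{g\in G}g$. It is a central idempotent of $\mathbb{C}G$ and it fixes every element of $U\cup N$ on both sides, so it is central in $A=\mathbb{C}_0M$, and $A=A(1-\eta)\times A\eta$. The factor $A(1-\eta)=\mathbb{C}G(1-\eta)$ is semisimple, so its Cartan matrix is an identity matrix. The factor $A\eta$ has basis $\{\eta\}\cup U\cup N$ and identity $\eta$, so it is isomorphic to $\mathbb{C}_0M_1$, where $M_1$ is the monoid constructed from the same $I,\Lambda$ and the trivial group. By Lemma~\ref{lem:twosided} with $q=1$, we get $\det C(\mathbb{C}M)=3-3p\neq0$.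
\end{proof}

\begin{remark}
Both families in $N$ are needed. The same proof applies to the submonoids obtained by omitting them. With $N$ empty, the formula $dw-xy$ of Lemma~\ref{lem:two} gives $q+(u+1)(v+1)-(u+1)(v+1)=q$. With the $n_\lambda$ alone it gives $2\bigl(q+(u+2)(v+1)\bigr)-(u+2)\cdot2(v+1)=2q$. Neither value can vanish.
\end{remark}

\section{The fixed-point matrix}\label{sec:fixed}

In Lemma~\ref{lem:two} the determinant of the Cartan matrix equals that of the matrix formed by $\dim A$, $\dim Ae$, $\dim eA$, $\dim eAe$. For a monoid algebra $KM$ and an idempotent $e\in M$ these numbers are $|M|$, $|Me|$, $|eM|$, $|eMe|$, and they count the solutions of $zxz'=x$ for $z,z'\in\{1,e\}$. This suggests defining, for $m,m'\in M$,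
\[
B(m,m')=\#\{x\in M: mxm'=x\},
\]
a number that does not refer to any field. We show that a suitable matrix of such numbers detects nonsingularity for every finite monoid. The number $B(m,m')$ is the trace of $x\mapsto mxm'$ on the monoid algebra, so it is a character value of the algebra as a bimodule over itself, and the composition multiplicities of this bimodule are the entries of the Cartan matrix. In characteristic $p$ traces are known only modulo $p$, which is too little: the nonsingular matrix $C(KC_p)=(p)$ vanishes modulo $p$. This is why eigenvalues are lifted to $\mathbb{C}$.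

\subsection*{Lifted traces}
Let $k$ be an algebraically closed field. If $\operatorname{char}k=p>0$, put $F=\mathbb{C}$ and fix an isomorphism $\theta$ from the group of roots of unity of $k$ onto the group of complex roots of unity of order prime to $p$. If $\operatorname{char}k=0$, put $F=k$ and let $\theta$ be the identity. In both cases put $\theta(0)=0$, and note that $F$ has characteristic $0$. Let $T$ be a linear operator on a finite-dimensional $k$-space $V$ with $T^{l+1}=T$ for some $l\ge1$ invertible in $k$. Its eigenvalues are $0$ or roots of unity, and we define $\beta(T)\in F$ as the sum of the $\theta(\lambda)$ over the eigenvalues $\lambda$ of $T$, with multiplicity. In characteristic $0$ this is the trace.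

\begin{lemma}\label{lem:beta}
Let $T$ on $V$ and $T'$ on $V'$ be operators as above.
\begin{itemize}
\item[(a)] If $W\subseteq V$ is $T$-invariant, then $\beta(T)=\beta(T|_W)+\beta(T_{V/W})$.
\item[(b)] $\beta(T\otimes T')=\beta(T)\beta(T')$, and $\beta(T^*)=\beta(T)$ for the transpose $T^*$ on $V^*$.
\item[(c)] If $T$ is induced by a map $\tau$ from a basis $Y$ of $V$ to itself, then $\beta(T)$ is the number of fixed points of $\tau$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The characteristic polynomial of $T$ is the product of the other two. (b) The eigenvalues of $T\otimes T'$ are the products $\lambda\lambda'$, the map $\theta$ is multiplicative, and $T^*$ has the eigenvalues of $T$.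

(c) From $\tau^{l+1}=\tau$ we get $\tau^{2l}=\tau^l$. So $T^l$ is idempotent and $V=kY'\oplus\ker T^l$ with $Y'=\tau^l(Y)$. The operator $T=TT^l$ vanishes on $\ker T^l$. On $Y'$ the map $\tau$ is a permutation with $\tau^l=\mathrm{id}$, and all fixed points of $\tau$ lie in $Y'$. A cycle of length $c$ contributes the roots of $t^c-1$. Since $c$ divides $l$, it is invertible in $k$, so these are $c$ distinct roots of unity, and $\theta$ maps them onto the $c$-th roots of unity in $F$. Their sum is $1$ if $c=1$ and $0$ otherwise.
\end{proof}

Call $m\in M$ \emph{admissible} for $k$ if $m^{l+1}=m$ for some $l\geq1$ invertible in $k$. Then $\{m,\dots,m^l\}$ is a subgroup with identity $m^l$, so the admissible elements are the elements of subgroups of $M$ whose order is invertible in $k$. For admissible $m$ and a $kM$-module $V$ let $\beta_V(m)$ be $\beta$ of the operator $v\mapsto mv$. When $M=G$ is a group, $\beta_V$ is the ordinary character of $V$ in characteristic $0$ and the \emph{Brauer character} of $V$ in characteristic $p$. (Two choices of $\theta$ differ on the roots of unity of a given order by a map $\xi\mapsto\xi^t$, so they change the values by a Galois automorphism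 of a cyclotomic field.) We use the following fact: the table $(\beta_W(z))$, with $W$ running over the simple $kG$-modules and $z$ over representatives of the conjugacy classes of admissible elements of $G$, is square and invertible. In characteristic $0$ this is the ordinary character table. In characteristic $p$ the table is square by Brauer's theorem that the number of simple $kG$-modules equals the number of conjugacy classes in $G_{p'}$, and its rows are linearly independent because a linear relation among the $\varphi_i$ would give, by \eqref{eq:brauer}, a relation among the rows of $C(kG)^{-1}$.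

\subsection*{The algebra as a bimodule}
Let $S_1,\dots,S_r$ be the simple $kM$-modules, $C(kM)=(c_{ij})$ and $\beta_i=\beta_{S_i}$.

\begin{lemma}\label{lem:bimodule}
For admissible $m,m'\in M$ we have $B(m,m')=\sum_{i,j}c_{ij}\,\beta_i(m)\,\beta_j(m')$.
\end{lemma}

\begin{proof}
Let $A=kM$ with radical $J$, and let $f_i$ belong to $S_i$. Since $k$ is algebraically closed, $A$ is split and $A/J\cong\prod_i\mathrm{End}_k(S_i)$. The dual space $S_j^*$ is a right module through the transposed operators. Each layer $J^h/J^{h+1}$ is a module over $(A/J)\otimes(A/J)^{\mathrm{op}}\cong\prod_{i,j}\mathrm{End}_k(S_i\otimes S_j^*)$, hence a direct sum of bimodules $S_i\otimes S_j^*$. So the bimodule $A$ has a filtration with quotients of this form. The number $\dim f_iVf_j$ is additive on short exact sequences of bimodules, and for $V=S_{i'}\otimes S_{j'}^*$ it equals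
\[
\dim f_iS_{i'}\cdot\dim S_{j'}^*f_j=\dim f_iS_{i'}\cdot\dim f_jS_{j'}=\delta_{ii'}\delta_{jj'} .
\]
Therefore $S_i\otimes S_j^*$ occurs $\dim f_iAf_j=c_{ij}$ times.

Let $m^{l+1}=m$ and $m'^{\,l'+1}=m'$ with $l,l'$ invertible in $k$. On any bimodule the operator $T\colon v\mapsto mvm'$ satisfies $T^{ll'+1}=T$. On $S_i\otimes S_j^*$ it is the tensor product of the action of $m$ and the transpose of the action of $m'$, so $\beta(T)=\beta_i(m)\beta_j(m')$ by Lemma~\ref{lem:beta}(b). On $A$ it is induced by the map $x\mapsto mxm'$ of the basis $M$, so $\beta(T)=B(m,m')$ by (c). Now apply (a) to the filtration.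
\end{proof}

\subsection*{A square character table}
To recover $\det C(kM)$ up to a nonzero factor, we need $r$ admissible elements at which the table of the $\beta_i$ is invertible. They come from the parametrization of simple modules. Let $e_1,\dots,e_t$ be idempotents, one from each regular $\mathcal{J}$-class of $M$, and let $G_\mu$ be the maximal subgroup at $e_\mu$. The Clifford--Munn--Ponizovski\u{\i} theorem \cite[Theorem~5.5]{SteinbergBook} attaches to every simple $kM$-module $S$ one of the $e_\mu$, its \emph{apex}, such that
\begin{itemize}
\item[(i)] $e_\nu S=0$ unless $e_\mu\in Me_\nu M$;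
\item[(ii)] $e_\mu S$ is a simple $kG_\mu$-module, and $S\mapsto e_\mu S$ is a bijection from the isomorphism classes of simple $kM$-modules with apex $e_\mu$ onto those of simple $kG_\mu$-modules.
\end{itemize}
The groups $G_\mu$ are disjoint, having different identities. Choose representatives of the conjugacy classes of each $G_\mu$ and let $Z_0$ be the set of all of them. For a prime $p$ let $Z_p\subseteq Z_0$ consist of the representatives of order prime to $p$. For $Z\subseteq Z_0$ let $B_Z=(B(z,z'))_{z,z'\in Z}$.

\begin{proposition}\label{prop:criterion}
Let $k$ be an algebraically closed field of characteristic $p\ge0$. Then $C(kM)$ is nonsingular if and only if $B_{Z_p}$ is nonsingular.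
\end{proposition}

\begin{proof}
The set $Z=Z_p$ consists of the admissible elements of $Z_0$. Let $X=(\beta_i(z))$, with rows indexed by the simple modules and columns by $z\in Z$. Lemma~\ref{lem:bimodule} says that $B_Z=X^TC(kM)X$. Since $F$ has characteristic $0$, it suffices to show that $X$ is square and invertible over $F$.

The relation $e_\mu\in Me_\nu M$ is a partial order on the indices, because the $e_\mu$ lie in different $\mathcal{J}$-classes. Number the idempotents so that $e_\mu\in Me_\nu M$ implies $\nu\le\mu$. Group the rows of $X$ by apex and the columns by the group $G_\nu$ that contains $z$. For $z\in G_\nu$ we have $S=e_\nu S\oplus(1-e_\nu)S$, and $z=ze_\nu$ kills the second summand, so $\beta_S(z)$ is the value at $z$ of the character of the $kG_\nu$-module $e_\nu S$. If $S$ has apex $e_\mu$, this is $0$ for $\nu>\mu$ by (i). By (ii), the block with $\nu=\mu$ is the table of $G_\mu$ described above, which is square and invertible. So $X$ is block triangular with invertible diagonal blocks.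
\end{proof}

\begin{example}\label{ex:seven}
Let $M=M(C_2,2)$. The regular $\mathcal{J}$-classes are $\{1,g\}$, $\{a_0,a_1,a_2\}$ and $\{0\}$, so $Z_0=\{1,g,a_0,0\}$ and $Z_2=\{1,a_0,0\}$. We have $gxg=x$ for all seven $x$, while $gx=x$ and $xg=x$ hold for the five elements outside $C_2$. Further $Ma_0=\{a_0,a_1,a_2,0\}$, $a_0M=\{a_0,n,0\}$, $a_0Ma_0=\{a_0,0\}$, and replacing $1$ by $g$ does not change an equation that involves $a_0$ or $0$. Hence
\[
B_{Z_0}=\begin{pmatrix}7&5&4&1\\5&7&4&1\\3&3&2&1\\1&1&1&1\end{pmatrix},\qquad
B_{Z_2}=\begin{pmatrix}7&4&1\\3&2&1\\1&1&1\end{pmatrix}.
\]
Subtracting the last row from the others reduces the determinants to those of $\left(\begin{smallmatrix}6&4&3\\4&6&3\\2&2&1\end{smallmatrix}\right)$ and $\left(\begin{smallmatrix}6&3\\2&1\end{smallmatrix}\right)$. In the first, subtracting three times the last row from the other two leaves rows $(0,-2,0)$, $(-2,0,0)$, $(2,2,1)$, with determinant $-4$; the second is $0$. This agrees with Theorem~\ref{thm:seven}.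
\end{example}

\section{Stabilizers without subgroups of order $p$}\label{sec:corrected}

By Proposition~\ref{prop:criterion} we must pass from nonsingularity of $B_{Z_0}$ to that of its principal submatrix $B_{Z_p}$. The hypothesis on stabilizers is used only in the next lemma.

\begin{lemma}\label{lem:triangular}
Suppose that no $\mathrm{Stab}_L(x)$, $x\in M$, contains a subgroup of order $p$. Then $B(z,z')=0$ for $z\in Z_0\setminus Z_p$ and $z'\in Z_p$. Under the hypothesis on right stabilizers, $B(z,z')=0$ for $z\in Z_p$ and $z'\in Z_0\setminus Z_p$.
\end{lemma}

\begin{proof}
Suppose that $zxz'=x$ with $z\in Z_0\setminus Z_p$ and $z'\in Z_p$. We remove $z'$ from the equation by iterating it. Let $e'$ be the identity of the group $G_\nu$ that contains $z'$, and let $l$ be the order of $z'$, so $p\nmid l$. Then $xe'=zxz'e'=x$, and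
\[
x=z^lxz'^{\,l}=z^lxe'=z^lx .
\]
The order of $z$ is divisible by $p$ and $l$ is not, so the order of $z^l$ is divisible by $p$, and some positive power $w$ of $z^l$ has order exactly $p$. Then $wx=x$, so $\{w,w^2,\dots,w^p\}$ is a subgroup of order $p$ of $\mathrm{Stab}_L(x)$, a contradiction. For the second statement let $l$ be the order of $z$; the same computation gives $x=xz'^{\,l}$ and a subgroup of order $p$ of $\mathrm{Stab}_R(x)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:corrected}]
List $Z_p$ before $Z_0\setminus Z_p$. By Lemma~\ref{lem:triangular} one off-diagonal block of $B_{Z_0}$ is zero, so $\det B_{Z_0}=\det B_{Z_p}\cdot\det B_{Z_0\setminus Z_p}$. If $C(\mathbb{C}M)$ is nonsingular, then $\det B_{Z_0}\neq0$ by Proposition~\ref{prop:criterion}, hence $\det B_{Z_p}\ne0$. For a field $K$ of characteristic $p$, Proposition~\ref{prop:criterion} shows that $C(\bar KM)$ is nonsingular, and Lemma~\ref{lem:descent} shows that $C(KM)$ is nonsingular.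
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:corrected}]
Every subgroup of a stabilizer lies in one of its maximal subgroups, so the hypothesis of Theorem~\ref{thm:corrected} holds for every prime, and this settles positive characteristic. If $\operatorname{char}K=0$, no hypothesis on stabilizers is needed: by Proposition~\ref{prop:criterion}, both $C(\mathbb{C}M)$ and $C(\bar KM)$ are nonsingular exactly when $B_{Z_0}$ is, and Lemma~\ref{lem:descent} applies.
\end{proof}

Condition (L) does not yield the vanishing in Lemma~\ref{lem:triangular}, because the proof produces a group of order $p$ somewhere in $\mathrm{Stab}_L(x)$, not in its minimal ideal. In Example~\ref{ex:seven} the group $C_2$ lies in the left and right stabilizers of all five elements $a_0,a_1,a_2,n,0$, and these are the solutions counted by the entries $B(g,1)=B(1,g)=5$ that destroy the triangular form.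

\begin{thebibliography}{9}

\bibitem{Lam} Lam, \emph{A First Course in Noncommutative Rings}.

\bibitem{Navarro} Navarro, \emph{Characters and Blocks of Finite Groups}.

\bibitem{SteinbergBook} Steinberg, \emph{Representation Theory of Finite Monoids}.

\bibitem{SteinbergModular} Benjamin Steinberg, \emph{The modular representation theory of monoids}, arXiv:2305.08251 (2023).

\end{thebibliography}
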